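\title{Groups definable in the trace of a real closed field on a dense elementary substructure}

\begin{abstract}
Let $\mathcal{R}$ be a dense elementary substructure of a real closed field $\mathcal{N}$, and let $\mathcal{M}$ be the structure induced on $R$ by all sets definable in $\mathcal{N}$ with parameters. We consider the question whether every group definable in $\mathcal{M}$ is isomorphic, definably in the pair $\langle\mathcal{N},\mathcal{R}\rangle$, to a group definable in $\mathcal{R}$. The answer is negative whenever $R\neq N$: for $a\in N\setminus R$, the strip $G_a=\{(x,y)\in R^2: 0\le x-ay<1\}$ with addition modulo $(1,0)$ is a counterexample. We show that $G_a$ and $G_b$ are definably isomorphic if and only if $R+Ra=R+Rb$, and that dimension two is optimal: every $\mathcal{M}$-definable group of dimension at most one is definably isomorphic to a group definable in $\mathcal{R}$. The results hold for o-minimal expansions of real closed fields.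
\end{abstract}

\section{Introduction}

\subsection{The question}

Let $\mathcal{N}$ be a real closed field with domain $N$, and let $\mathcal{R}\preccurlyeq\mathcal{N}$ be an elementary substructure whose domain $R$ is \emph{dense} in $N$: every nonempty open interval of $N$ contains an element of $R$. The \emph{trace of $\mathcal{N}$ on $R$} is the structure $\mathcal{M}$ with domain $R$ that has, for each $n$ and each set $Y\subseteq N^n$ definable in $\mathcal{N}$ with parameters from $N$, a relation interpreted as $Y\cap R^n$. The \emph{pair} $\langle\mathcal{N},\mathcal{R}\rangle$ is $\mathcal{N}$ expanded by a unary predicate for $R$. In each of these structures, ``definable'' means definable with parameters from the domain of the structure, and a group is definable if its underlying set and its operation are.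

The example to keep in mind is $N=\mathbb{R}$, $R=\mathbb{R}\cap\overline{\mathbb{Q}}$. Here $\mathcal{M}$ is the field of real algebraic numbers together with sets such as $\{x\in R:x<\pi\}$ and $\{(x,y)\in R^2:x<\pi y\}$. The structure $\mathcal{M}$ sees the position of $\pi$ but cannot compute with it: the line $x=\pi y$ leaves only the trace $\{(0,0)\}$. In general every $\mathcal{M}$-definable subset of $R$ is a finite union of points and sets $I\cap R$ with $I$ an interval of $N$ (Corollary~\ref{cor:three}). Thus $\mathcal{M}$ is weakly o-minimal, that is, definable subsets of $R$ are finite unions of convex sets; and it is non-valuational, that is, a definable cut of $R$ has points on its two sides that are arbitrarily close to each other, by density. The following question is posed in \cite{Eleftheriou}.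

\begin{quote}
\emph{Is every group definable in $\mathcal{M}$ isomorphic, by a map definable in $\langle\mathcal{N},\mathcal{R}\rangle$, to a group definable in $\mathcal{R}$?}
\end{quote}

If $R=N$, then $\mathcal{M}$ and $\mathcal{R}$ have the same definable sets and the answer is yes. For $R\neq N$ there is a good reason to expect the same answer. The structure $\mathcal{M}$ has new sets but, piecewise, no new functions: every $\mathcal{M}$-definable function agrees on each of finitely many pieces with a function definable in $\mathcal{R}$ (Lemma~\ref{lem:piecewise}). So the operation of an $\mathcal{M}$-definable group is glued from finitely many functions definable in $\mathcal{R}$, and parameters from $N\setminus R$ enter only through the seams between the pieces. One may hope to use the group structure to move the seams to positions defined over $R$. In the simplest example this works. Let $\mathbb{S}$ denote the interval $[0,1)$ with addition modulo $1$, and let $\mathbb{S}(R)$ and $\mathbb{S}(N)$ be this group over $R$ and over $N$.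

\begin{example}[a circle cut outside $R$]\label{ex:circle}
Let $a\in N\setminus R$ with $0<a<1$, and let $\Gamma_a=\{x\in R:-a<x<1-a\}$ with the operation $(x,x')\mapsto x+x'-\epsilon$, where $\epsilon\in\{-1,0,1\}$ is chosen so that the result lies in $\Gamma_a$. There is exactly one such $\epsilon$, because $-a-1<x+x'<2-a$ and $x+x'\notin\{-a,1-a\}$. The set $\Gamma_a$ and its operation are definable in $\mathcal{M}$, and the set $\Gamma_a$ is not definable in $\mathcal{R}$, since a bounded set definable in $\mathcal{R}$ has an infimum in $R$. But the map that fixes $x\ge 0$ and sends $x<0$ to $x+1$ is a bijection of $\Gamma_a$ onto $[0,1)\cap R$, because $1-a\notin R$, and it changes elements only by integers. So it is an $\mathcal{M}$-definable isomorphism $\Gamma_a\to\mathbb{S}(R)$. The circle was cut open at $-a$; we have closed that cut and made a new one at $0\in R$.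
\end{example}

We show that this repair is always possible in dimension one and that it is impossible in general, because in dimension two the cut can move.

\subsection{Results}

The proofs work in greater generality, and we fix the following setting for the whole paper: $\mathcal{N}$ is an o-minimal expansion of a real closed field, $\mathcal{R}\preccurlyeq\mathcal{N}$ has domain $R$ dense in $N$, and $\mathcal{M}$ is the trace of $\mathcal{N}$ on $R$. The question above is the case in which $\mathcal{N}$ is a pure field. Unless we say otherwise, $R\neq N$.

For $a\in N$ and an integer $m\ge1$ let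
\[
G_{a,m}=\{(x,y)\in R\times R^m:\ 0\le x-ay_1<1\},\qquad (x,y)+(x',y')=(x+x'-\epsilon,\ y+y'),
\]
where $y=(y_1,\dots,y_m)$ and $\epsilon\in\{0,1\}$ is the unique value for which the result lies in $G_{a,m}$. We write $G_a=G_{a,1}$.

\begin{theorem}\label{thm:A}
If $a\in N\setminus R$ and $m\geq 1$, then $G_{a,m}$ is a group definable in $\mathcal{M}$ that is not $\langle\mathcal{N},\mathcal{R}\rangle$-definably isomorphic to any group definable in $\mathcal{R}$. Hence, for a given dense $\mathcal{R}\preccurlyeq\mathcal{N}$, the answer to the question is yes if and only if $R=N$.
\end{theorem}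

For instance, one may take $N=\mathbb{R}$, $R=\mathbb{R}\cap\overline{\mathbb{Q}}$ and $a=\pi$.

\begin{theorem}\label{thm:B}
For $a,b\in N$, the groups $G_a$ and $G_b$ are $\langle\mathcal{N},\mathcal{R}\rangle$-definably isomorphic if and only if $R+Ra=R+Rb$. In particular, there are infinitely many isomorphism types among the groups $G_a$.
\end{theorem}

The \emph{dimension} of a nonempty $\mathcal{M}$-definable set $X$ is the largest $d$ for which there is an $\mathcal{M}$-definable injection $((0,1)\cap R)^d\to X$. Lemma~\ref{lem:dim} shows that it exists and that $\dim G_{a,m}=m+1$.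

\begin{theorem}\label{thm:C}
Every $\mathcal{M}$-definable group of dimension at most $1$ is $\mathcal{M}$-definably, hence $\langle\mathcal{N},\mathcal{R}\rangle$-definably, isomorphic to a group definable in $\mathcal{R}$.
\end{theorem}

Thus the property in question holds in dimensions $0$ and $1$, and by Theorem~\ref{thm:A} it fails in every dimension $\ge2$.

\subsection{Why the strip cannot be straightened}\label{sec:idea}

The fiber of $G_a$ over $y\in R$ is $\{x\in R:ay\le x<ay+1\}$, a circle cut at $ay$. Each fiber can be repaired as in Example~\ref{ex:circle}; the point is that the fibers cannot be repaired uniformly. The maps $u\mapsto(u,0)$ and $(x,y)\mapsto y$ form an exact sequence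
\begin{equation}\label{eq:exact}
0\longrightarrow\mathbb{S}(R)\longrightarrow G_a\longrightarrow(R,+)\longrightarrow0,
\end{equation}
where surjectivity holds because every interval $[ay,ay+1)$ contains an element of $R$. Both ends of \eqref{eq:exact} are definable in $\mathcal{R}$, and the sequence splits as a sequence of abstract groups because $\mathbb{S}(R)$ is divisible. If $a\in R$, it splits definably through $y\mapsto(ay,y)$.

Now let $a\notin R$ and suppose that $y\mapsto(f(y),y)$ is an $\mathcal{M}$-definable section of the projection $G_a\to R$, not even assumed to be a homomorphism. Since $\mathcal{M}$-definable functions are piecewise definable over $R$ (Lemma~\ref{lem:onevar}(a)), there is a function $F$, definable in $\mathcal{N}$ with parameters from $R$, such that $f(y)=F(y)$ for all large $y\in R$. From $0\le F(y)-ay<1$ we get $|F(y)/y-a|<1/y$ for all large $y\in R$. By o-minimality $L=\lim_{y\to+\infty}F(y)/y$ exists in $N\cup\{\pm\infty\}$, and since $R$ is cofinal in $N$, the inequality gives $L=a$. But $L$ is defined using parameters from $R$ only, so $L\in R$, a contradiction. The group $G_a$ remembers the slope $a$.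

This excludes one way of comparing $G_a$ with one group definable in $\mathcal{R}$. To exclude all isomorphisms with all such groups $H$, we pass to $\mathcal{N}$, where the strip $K=\{(x,y)\in N^2:0\le x-ay<1\}$ is straightened by the shear $(x,y)\mapsto(x-ay,y)$ onto $\mathbb{S}(N)\times N$. A definable isomorphism from $G_a$ to $H$ extends to a definable isomorphism from $K$ to the group of $N$-points of $H$ (Section~\ref{sec:extension}). So $H$ is isomorphic to $\mathbb{S}\times N$ over $N$, hence over $R$, because $\mathcal{R}\preccurlyeq\mathcal{N}$. Comparing the two isomorphisms yields a definable automorphism of $\mathbb{S}(N)\times N$ that carries the sheared copy of $G_a$ onto $\mathbb{S}(R)\times R$. Definable automorphisms of $\mathbb{S}(N)\times N$ cannot shear, and this forces $a\in R$ (Section~\ref{sec:AB}). Theorem~\ref{thm:C} is proved in Section~\ref{sec:C}, which depends only on Section~\ref{sec:prelim}.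

\begin{remark}
Density cannot be dropped from Theorem~\ref{thm:A}. If $a$ is larger than every element of $R$, then $|ay|$ exceeds every element of $R$ for $y\in R\setminus\{0\}$, so $G_a=\mathbb{S}(R)\times\{0\}$ is definable in $\mathcal{R}$.
\end{remark}

\section{Traces and their definable functions}\label{sec:prelim}

\subsection{Conventions and o-minimal background}

For $A\subseteq N$, \emph{$A$-definable} means definable in $\mathcal{N}$ with parameters from $A$; we use this mainly for $A=N$ and $A=R$. For $X\subseteq N^n$ we put $X(R)=X\cap R^n$ and call its elements \emph{$R$-points}; we write $X(N)$ for $X$ when we want to stress the contrast. A \emph{trace} is a set $Y(R)$ with $Y$ $N$-definable. Intervals have endpoints in $N\cup\{\pm\infty\}$, and $(\xi,\eta)_R=(\xi,\eta)\cap R$. A \emph{box} is a product of bounded open intervals, and an \emph{$R$-box} is a box all of whose endpoints lie in $R$. For $Z\subseteq N^{n+k}$ and $x\in N^n$, the fiber is $Z_x=\{c\in N^k:(x,c)\in Z\}$.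

O-minimality of $\mathcal{N}$ means that every $N$-definable subset of $N$ is a finite union of points and open intervals. In particular such a set has a supremum and an infimum in $N\cup\{\pm\infty\}$. We use the following standard facts; $N^n$ carries the product of the order topologies.

\begin{itemize}
\item[(O1)] \emph{Monotonicity.} If $F$ is an $A$-definable function on an $A$-definable open interval $I$ with values in $N$, there are finitely many $A$-definable points of $I$ such that on each interval between consecutive ones $F$ is continuous and either constant or strictly monotone. Hence one-sided limits of $F$ exist in $N\cup\{\pm\infty\}$. A continuous definable function maps intervals to intervals or points, and if it is injective on an interval, it is strictly monotone there.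
\item[(O2)] \emph{Cell decomposition.} The point $N^0$ is a cell. A cell in $N^{n+1}$ is either the graph of a continuous definable function on a cell $B\subseteq N^n$, or a \emph{band} $\{(x,t):x\in B,\ h_1(x)<t<h_2(x)\}$, where $h_1<h_2$ and each $h_i$ is a continuous definable function on the cell $B$ or is $\pm\infty$. Given finitely many $A$-definable sets $X_j\subseteq N^n$ and $A$-definable functions $F_j:X_j\to N$, there is a partition of $N^n$ into finitely many $A$-definable cells such that each $X_j$ is a union of cells and $F_j$ is continuous on each cell contained in $X_j$.
\item[(O3)] \emph{Shape of cells.} A cell is \emph{definably connected}: it is not the union of two disjoint nonempty definable relatively open subsets. For a cell $C\subseteq N^n$ some coordinate projection maps $C$ homeomorphically onto an open cell of some $N^d$; here $d=n$ if and only if $C$ is open. If $C$ is not open, then some projection $N^n\to N^{n-1}$ omitting one coordinate is injective on $C$. The nonempty fibers $C_x$ of a cell over its first coordinates are cells.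
\item[(O4)] \emph{Dimension.} The number $d$ in (O3) is the dimension of the cell; $\dim X$ is the largest dimension of a cell contained in the definable set $X$, and $\dim\emptyset=-\infty$. One has $\dim(X\cup X')=\max(\dim X,\dim X')$; definable bijections preserve dimension; $X\subseteq N^n$ has dimension $n$ if and only if it has nonempty interior, and dimension $\le0$ if and only if it is finite. For definable $Z\subseteq N^{n+k}$ and each $j$, the set $B_j=\{x:\dim Z_x=j\}$ is definable, and the part of $Z$ over $B_j$ has dimension $\dim B_j+j$.
\end{itemize}

The two hypotheses on $\mathcal{R}$ are used through the following consequences.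

\begin{itemize}
\item[(R1)] \emph{Transfer.} A first-order statement with parameters from $R$ holds in $\mathcal{R}$ if and only if it holds in $\mathcal{N}$. So $X\mapsto X(R)$ is a bijection from $R$-definable sets onto sets definable in $\mathcal{R}$, a nonempty $R$-definable set has an $R$-point, and an $R$-definable function maps $R$-points to $R$-points.
\item[(R2)] An $R$-definable element of $N$ lies in $R$. Hence the boundary points of an $R$-definable subset of $N$ lie in $R$; if such a set contains $\xi\notin R$, it contains an open interval around $\xi$. A one-sided limit of an $R$-definable function at a point of $R\cup\{\pm\infty\}$ lies in $R\cup\{\pm\infty\}$.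
\item[(R3)] \emph{Density.} Every box around a point $v\in N^n$ contains an $R$-box around $v$, and every box contains $R$-points. So an $N$-definable subset of $N^n$ of dimension $n$ has an $R$-point. The set $R$ is cofinal in $N$, and below every positive element of $N$ there is a positive element of $R$.
\item[(R4)] If $C$ is $R$-definable, then $C(R)$ is dense in $C(N)$. Indeed, a box around $v\in C(N)$ contains an $R$-box $B$ around $v$, and the nonempty $R$-definable set $B\cap C$ has an $R$-point.
\end{itemize}

\subsection{Three notions of definability coincide}

The definable sets of $\mathcal{M}$ are built from traces using quantifiers over $R$, so it is not immediate that they are again traces. This follows from the one result on dense pairs that we use.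

\begin{theorem}[van den Dries \cite{vdD}]\label{thm:vdd}
Let $\mathcal{N}$ be an o-minimal expansion of an ordered abelian group and let $\mathcal{R}\preccurlyeq\mathcal{N}$ be proper and dense. Then every subset of $R^n$ that is definable in $\langle\mathcal{N},\mathcal{R}\rangle$ with parameters from $N$ is a trace.
\end{theorem}

\begin{corollary}\label{cor:three}
For $X\subseteq R^n$ the following are equivalent: $X$ is a trace; $X$ is $\mathcal{M}$-definable; $X$ is $\langle\mathcal{N},\mathcal{R}\rangle$-definable. In particular, an $\langle\mathcal{N},\mathcal{R}\rangle$-definable map between subsets of powers of $R$ is $\mathcal{M}$-definable, and the $\mathcal{M}$-definable subsets of $R$ are the finite unions of points and sets $I(R)$ with $I$ an open interval.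
\end{corollary}

\begin{proof}
Traces are the basic relations of $\mathcal{M}$. An $\mathcal{M}$-definable set is definable in the pair, by restricting all quantifiers to the predicate for $R$. Theorem~\ref{thm:vdd} closes the circle.
\end{proof}

\subsection{Functions are piecewise $R$-definable}

\begin{lemma}\label{lem:piecewise}
Let $X\subseteq R^n$ and let $f:X\to R^l$ be $\mathcal{M}$-definable. Then $X$ is a finite disjoint union of traces $X_i$ such that $f|_{X_i}=F_i|_{X_i}$ for some $R$-definable functions $F_i$.
\end{lemma}

The idea is that $f$ is given by $N$-definable functions $g(a,x)$ with independent parameters $a$, and that a value $g(a,x)\in R$ at a point $x\in R^n$ cannot depend on $a$, since otherwise it would impose a relation over $R$ on $a$.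

\begin{proof}
It suffices to treat $l=1$; for general $l$ take a common refinement of the partitions obtained for the coordinates of $f$. The graph of $f$ is a trace $Y(R)$. Choose a tuple $a=(a_1,\dots,a_k)$ in $N$ of minimal length such that $Y$ is definable over $R\cup\{a_1,\dots,a_k\}$. By minimality no $a_i$ is definable over $R$ and the remaining $a_j$. Consequently $a$ lies in no $R$-definable cell of $N^k$ that is not open, since on such a cell one coordinate is an $R$-definable function of the others by (O3).

Partition $Y$ into cells definable over $R\cup\{a_1,\dots,a_k\}$. A band over a cell $B$ has no point above $R^n$: for $x\in B(R)$ its fiber would be an open interval, which contains several $R$-points, whereas $Y_x$ contains at most one. So the graph of $f$ is covered by those cells that are graphs, and each of them is the graph of $x\mapsto g(a,x)$ on some cell, with $g$ an $R$-definable function. The set of $x\in X$ for which $(x,f(x))$ lies in a given cell is $\mathcal{M}$-definable, hence a trace, and these sets partition $X$. It is therefore enough to treat one of them, and we assume that $f(x)=g(a,x)$ for all $x\in X$.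

Let $E$ be the $R$-definable set of all $(x,c)\in N^{n+k}$ such that $g(\cdot,x)$ is defined and constant on a neighborhood of $c$. If $x\in X$ and $b=f(x)\in R$, then $\{c:g(c,x)=b\}$ is $R$-definable and contains $a$. In a partition of this set into $R$-definable cells, the cell containing $a$ is open; hence $(x,a)\in E$. Partition $E$ into $R$-definable cells $E_i$. For each $x\in N^n$ with $(E_i)_x\ne\emptyset$, the fiber $(E_i)_x$ is a cell, so it is definably connected, and $g(\cdot,x)$ is locally constant on it. The preimage of a value and its complement are definable and relatively open, so $g(\cdot,x)$ is constant on $(E_i)_x$. Call the value $F_i(x)$; the function $F_i$ is $R$-definable. The traces $X_i=\{x\in X:(x,a)\in E_i\}$ partition $X$, and $f(x)=g(a,x)=F_i(x)$ on $X_i$.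
\end{proof}

We record the consequences in one variable and on boxes.

\begin{lemma}\label{lem:onevar}
Let $I$ be an open interval and let $f:I(R)\to R$ be $\mathcal{M}$-definable.
\begin{itemize}
\item[(a)] There are $\inf I=\xi_0<\xi_1<\dots<\xi_r=\sup I$ in $N\cup\{\pm\infty\}$ and $R$-definable functions $F_1,\dots,F_r$ such that $F_i$ is defined, continuous, and constant or strictly monotone on $(\xi_{i-1},\xi_i)$, and $f=F_i$ on $(\xi_{i-1},\xi_i)_R$.
\item[(b)] If an endpoint $\xi$ of $(\xi_{i-1},\xi_i)$ lies in $N\setminus R$, then $F_i$ is defined, continuous, and constant or strictly monotone on an open interval around $\xi$.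
\item[(c)] If an $R$-definable function $F$ is continuous and strictly monotone on an open interval $J$, then $F(J)$ is an open interval and $F$ maps $J(R)$ bijectively onto the $R$-points of $F(J)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Take $X_j$ and $F_j$ as in Lemma~\ref{lem:piecewise}, and write each $X_j$ as a finite union of points and sets $J(R)$. Let the $\xi_i$ include these points, the endpoints of these $J$, the boundary points of the domains of the $F_j$, and the points given by (O1) for the $F_j$, as far as they lie in $I$. The $R$-points between two consecutive $\xi_i$ lie in one $X_j$. The domain of $F_j$ meets this interval and has no boundary point in it, so it contains it.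

(b) The boundary points of the domain of $F_i$ and the points given by (O1) lie in $R$ by (R2), so $\xi$ is not one of them, while points of the domain come arbitrarily close to $\xi$.

(c) By (O1) and (R1) only surjectivity needs proof. If $y\in F(J)\cap R$ and $y=F(x)$ with $x\in J$, then $x$ is an isolated point of the $R$-definable set $F^{-1}(y)$, so $x\in R$ by (R2).
\end{proof}

\begin{lemma}\label{lem:boxes}
\begin{itemize}
\item[(a)] If $X\subseteq R^2$ is $\mathcal{M}$-definable and $X_x$ is infinite for infinitely many $x$, then $X\supseteq Q(R)$ for some $R$-box $Q$.
\item[(b)] If $Q\subseteq N^n$ is a box and $Q(R)$ is a finite union of traces, then one of them contains $Q'(R)$ for some $R$-box $Q'\subseteq Q$.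
\item[(c)] If $Q\subseteq N^n$ is a box and $f:Q(R)\to R^l$ is $\mathcal{M}$-definable, there are an $R$-box $Q'\subseteq Q$ and a continuous $R$-definable $F:Q'\to N^l$ with $f=F$ on $Q'(R)$. If $f$ is injective, then $n\le l$; if moreover $n=l$, then the image of $f$ contains the $R$-points of an $R$-box.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Write $X=Y(R)$. The definable set $\{x:\dim Y_x=1\}$ is infinite, so $\dim Y=2$ by (O4), and $Y$ contains an $R$-box by (R3).

(b) Let the traces be $Y_j(R)$. The set $Q\setminus\bigcup_jY_j$ has no $R$-point, so it has dimension $<n$ by (R3). Hence some $Y_j\cap Q$ has dimension $n$ and contains an $R$-box.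

(c) By Lemma~\ref{lem:piecewise} and (b), $f$ agrees with an $R$-definable $F$ on $Q'(R)$ for an $R$-box $Q'\subseteq Q$. By transfer $F$ is defined on all of $Q'$. By (O2) it is continuous on some open cell in $Q'$, and we shrink $Q'$ to an $R$-box in that cell. If $f$ is injective, then $F$ is injective on $Q'$ by transfer, so $n=\dim F(Q')\le l$. If $n=l$, then $F(Q')$ contains an $R$-box $Q''$, and by transfer every $R$-point of $Q''$ is the image of an $R$-point of $Q'$.
\end{proof}

\begin{lemma}\label{lem:dim}
Let $X\subseteq R^n$ be nonempty and $\mathcal{M}$-definable.
\begin{itemize}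
\item[(a)] The dimension of $X$ exists and is at most $n$, with equality if $X$ contains the $R$-points of a box. In particular $\dim G_{a,m}=m+1$.
\item[(b)] $X$ is a finite disjoint union of $\mathcal{M}$-definable sets, each of which is mapped bijectively by a coordinate projection onto $B(R)$ for an open cell $B\subseteq N^d$, where $d$ depends on the set.
\item[(c)] If $\dim X\le1$, there is an $\mathcal{M}$-definable bijection of $X$ with a subset of $R$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) An $\mathcal{M}$-definable injection $(0,1)_R^d\to X$ has $d\le n$ by Lemma~\ref{lem:boxes}(c). An $R$-box in $N^n$ is the image of $(0,1)^n$ under an affine bijection with coefficients in $R$. Finally $G_{a,m}$ contains the $R$-points of the nonempty open set $\{0<x-ay_1<1\}$.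

(b) We use induction on $n$; the case $n=0$ is trivial. Write $X=Y(R)$ and partition $Y$ into cells $C$. If $C$ is open, $C(R)$ is of the required form with $d=n$. Otherwise a projection $\pi:N^n\to N^{n-1}$ omitting one coordinate is injective on $C$, the set $\pi(C(R))$ is $\mathcal{M}$-definable, and if it is nonempty we pull back the partition that the induction hypothesis gives for it.

(c) If a piece in (b) had $d\ge2$, then $(0,1)_R^d$ would inject definably into $B(R)$ by (a), hence into $X$. So each piece is in definable bijection with a point or with a set $I(R)$. Place the $j$-th piece inside $(j,j+1)$, using an increasing semialgebraic bijection $N\to(j,j+1)$ defined without parameters.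
\end{proof}

\section{Extending homomorphisms from $R$-points}\label{sec:extension}

A homomorphism between groups of $R$-points is piecewise given by $R$-definable formulas, and these formulas make sense in $N$. The resulting map need not be defined everywhere, and along the seams it need not be a homomorphism. It fails, however, only on a definable set without $R$-points. The next definition says that such sets are small; it covers both the groups defined over $R$ and the strip $K$, which is not.

\begin{definition}
An $N$-definable group $K\subseteq N^k$ is \emph{$R$-full} if $K(R)$ is a subgroup and every $N$-definable $Z\subseteq K$ with $\dim Z=\dim K$ has an $R$-point.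
\end{definition}

\begin{lemma}\label{lem:full}
\begin{itemize}
\item[(a)] If $H$ is an $R$-definable group, then $H(N)$ is $R$-full.
\item[(b)] If $K$ is $R$-full of dimension $d$ and $Z\subseteq K^2$ is $N$-definable of dimension $2d$, then $Z$ has an $R$-point.
\item[(c)] If $K$ is $R$-full and $K_1$ is an $N$-definable subgroup containing $K(R)$, then $K_1=K$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By (R1), $H(R)$ is a subgroup. Let $d=\dim H$ and let $Z\subseteq H(N)$ have dimension $d$. Partition $H$ into $R$-definable cells. For one of them, $C$, we have $\dim(Z\cap C)=d$, and then $\dim C=d$. A coordinate projection $\pi$ maps $C$ bijectively onto an open cell of $N^d$, and $\pi(Z\cap C)$ has dimension $d$, so it has an $R$-point by (R3). Its preimage under the $R$-definable bijection $\pi|_C$ is an $R$-point of $Z$.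

(b) All fibers $Z_u$ have dimension $\le d$ and $u$ ranges over a set of dimension $d$, so by (O4) the set $\{u\in K:\dim Z_u=d\}$ has dimension $d$. It contains an $R$-point $u$, and then $Z_u$ contains an $R$-point.

(c) Suppose $K_1\ne K$. If $\dim K_1=\dim K$, then $K\setminus K_1$ contains a coset of $K_1$ and so has dimension $\dim K$; if $\dim K_1<\dim K$, the same holds by (O4). Thus $K\setminus K_1$ has an $R$-point, contrary to $K(R)\subseteq K_1$.
\end{proof}

\begin{proposition}\label{prop:extend}
Let $K$ and $K'$ be abelian $R$-full groups and let $\varphi:K(R)\to K'(R)$ be an $\mathcal{M}$-definable homomorphism. Then $\varphi$ extends uniquely to an $N$-definable homomorphism $\Phi:K\to K'$. If $\varphi$ is an isomorphism, so is $\Phi$.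
\end{proposition}

\begin{proof}
Let $X_i$ and $F_i$ be given by Lemma~\ref{lem:piecewise} for $\varphi$. Write $X_i=Y_i(R)$; replacing $Y_i$ by $Y_i\setminus\bigcup_{j<i}Y_j$, we may assume that the $Y_i$ are disjoint. Let $D_i=Y_i\cap K\cap F_i^{-1}(K')$, let $D=\bigcup_iD_i$, and let $\Phi_0:D\to K'$ be $F_i$ on $D_i$. Then $K(R)\subseteq D\subseteq K$, and $\Phi_0$ is an $N$-definable extension of $\varphi$.

Put $d=\dim K$. We say that a property holds for \emph{almost all} points of $K$, or of $K^2$, if it fails only on an $N$-definable set of dimension $<d$, or $<2d$. Finitely many properties that hold almost everywhere hold simultaneously almost everywhere, in particular somewhere, and the notion is invariant under definable bijections of $K$ or $K^2$.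

\emph{Step 1: $\Phi_0$ is almost additive.} For almost all $(u,v)\in K^2$,
\begin{equation}\label{eq:almost}
u,\ v,\ u+v\in D\quad\text{and}\quad\Phi_0(u+v)=\Phi_0(u)+\Phi_0(v),
\end{equation}
because the set where \eqref{eq:almost} fails is $N$-definable and has no $R$-point, so Lemma~\ref{lem:full}(b) applies.

\emph{Step 2: definition of $\Phi$.} A homomorphism satisfies $\Phi(w)=\Phi(w+v)-\Phi(v)$ for all $v$, so we define $\Phi(w)$ by this formula with a generic $v$. Fix $w\in K$ and let $h_w(v)=\Phi_0(w+v)-\Phi_0(v)$, defined when $v,w+v\in D$. The maps $(v,v')\mapsto(w+v',v-v')$ and $(v,v')\mapsto(v',v-v')$ are definable bijections of $K^2$. Applying \eqref{eq:almost} to their values, we get for almost all $(v,v')$ that all terms below are defined and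
\[
\Phi_0(w+v)=\Phi_0(w+v')+\Phi_0(v-v'),\qquad\Phi_0(v)=\Phi_0(v')+\Phi_0(v-v').
\]
Subtracting gives $h_w(v)=h_w(v')$. The exceptional set has dimension $<2d$, so by (O4) there is $v'$ such that $h_w(v)=h_w(v')$ for almost all $v$. Thus there is an element $\Phi(w)\in K'$ with $h_w(v)=\Phi(w)$ for almost all $v$, and it is unique. The function $\Phi$ is $N$-definable because dimension is definable in families (O4).

\emph{Step 3: $\Phi$ is a homomorphism.} Let $w,w'\in K$. For almost all $v$ we have $h_w(w'+v)=\Phi(w)$, $h_{w'}(v)=\Phi(w')$ and $h_{w+w'}(v)=\Phi(w+w')$. For such $v$,
\[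
\Phi(w)+\Phi(w')=\Phi_0(w+w'+v)-\Phi_0(w'+v)+\Phi_0(w'+v)-\Phi_0(v)=\Phi(w+w').
\]

\emph{Step 4: $\Phi$ extends $\varphi$.} Let $w\in K(R)$. The set of $v\in K$ for which ``$v,w+v\in D$ and $\Phi_0(w+v)=\varphi(w)+\Phi_0(v)$'' fails has no $R$-point, so it has dimension $<d$. Hence $h_w(v)=\varphi(w)$ for almost all $v$, and $\Phi(w)=\varphi(w)$.

The set where two definable extensions agree is a definable subgroup containing $K(R)$, so uniqueness follows from Lemma~\ref{lem:full}(c). If $\varphi$ is an isomorphism, extend $\varphi^{-1}$ to $\Psi:K'\to K$. Then $\Psi\Phi$ and $\Phi\Psi$ extend the identity maps of $K(R)$ and $K'(R)$, so they are the identity by uniqueness.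
\end{proof}

\section{The groups $G_{a,m}$}\label{sec:AB}

\subsection{The strip over $N$}

Fix $a\in N$ and $m\ge1$. Let $A=\mathbb{S}\times N^m$, with $N^m$ the additive group; $A$ is a group defined without parameters, $A(N)=\mathbb{S}(N)\times N^m$ and $A(R)=\mathbb{S}(R)\times R^m$. Let
\[
K_{a,m}=\{(x,y)\in N\times N^m:0\le x-ay_1<1\}
\]
with the operation given by the same formula as for $G_{a,m}$, and let
\[
\kappa_a:K_{a,m}\to A(N),\qquad\kappa_a(x,y)=(x-ay_1,\,y).
\]

\begin{lemma}\label{lem:strip}
$K_{a,m}$ is an abelian $R$-full group with $K_{a,m}(R)=G_{a,m}$, and $\kappa_a$ is an $N$-definable isomorphism. The group $G_{a,m}$ is definable in $\mathcal{M}$, and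
\begin{equation}\label{eq:image}
\kappa_a(G_{a,m})=\{(u,y)\in\mathbb{S}(N)\times R^m:\ u+ay_1\in R\}.
\end{equation}
\end{lemma}

\begin{proof}
The map $\kappa_a$ is a bijection with inverse $(u,y)\mapsto(u+ay_1,y)$, which also gives \eqref{eq:image}. If $u=x-ay_1$ and $u'=x'-ay'_1$ lie in $[0,1)$, then $(x+x'-\epsilon)-a(y_1+y_1')=u+u'-\epsilon$, and this lies in $[0,1)$ for exactly one $\epsilon\in\{0,1\}$; it is then the sum of $u$ and $u'$ in $\mathbb{S}(N)$. So $\kappa_a$ carries the operation of $K_{a,m}$ to that of $A(N)$, and $K_{a,m}$ is an abelian group. The set of $R$-points contains $0$ and is closed under the operation. It is closed under inverses, since the inverse of $(x,y)$ is $(-x,-y)$ if $x=ay_1$ and $(1-x,-y)$ otherwise. The domain of $G_{a,m}$ and the graph of its operation are traces. Finally $\dim K_{a,m}=m+1$, and a definable subset of $N^{m+1}$ of this dimension has an $R$-point by (R3).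
\end{proof}

\subsection{Definable automorphisms of $\mathbb{S}\times N^m$}

Over the reals, the shear $(u,y)\mapsto(u+ay\bmod 1,\,y)$ is an automorphism of $\mathbb{S}\times\mathbb{R}$, and it carries $\kappa_a(G_a)$ onto $A(R)$. It is built from the homomorphism $y\mapsto ay\bmod1$, which winds around the circle infinitely often. Part (c) of the next lemma says that no such homomorphism is definable; this is the reason for using a circle as the first factor.

\begin{lemma}\label{lem:hom}
\begin{itemize}
\item[(a)] An $N$-definable subgroup of $(N,+)$ is $0$ or $N$.
\item[(b)] An infinite $N$-definable subgroup of $\mathbb{S}(N)$ is $\mathbb{S}(N)$.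
\item[(c)] Every $N$-definable homomorphism $N\to\mathbb{S}(N)$ is trivial.
\item[(d)] Every $N$-definable homomorphism $\mathbb{S}(N)\to N$ is trivial.
\item[(e)] Every $N$-definable automorphism of $A(N)$ has the form $\alpha_1\times\alpha_2$, where $\alpha_1$ and $\alpha_2$ are $N$-definable automorphisms of $\mathbb{S}(N)$ and $N^m$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) A nonzero subgroup $S$ is infinite, so it contains an interval, and differences of its points give $(-\varepsilon,\varepsilon)\subseteq S$ for some $\varepsilon>0$. Let $s$ be the supremum of such $\varepsilon$. If $s\in N$, then $(-s,s)\subseteq S$, and $t=\frac t2+\frac t2$ gives $(-2s,2s)\subseteq S$, a contradiction. So $s=+\infty$.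

(b) In the same way, $S\supseteq[0,\varepsilon)$ for some $\varepsilon>0$. Let $s=\sup\{\varepsilon\le1:[0,\varepsilon)\subseteq S\}$. Every $u<\min(2s,1)$ in $\mathbb{S}(N)$ is the sum $\frac u2+\frac u2$ with $\frac u2<s$, so $\min(2s,1)\le s$, which means $s=1$.

(c) By (a) the kernel is $0$ or $N$. If it is $0$, the image is infinite, hence equal to $\mathbb{S}(N)$ by (b). This is impossible, since $\mathbb{S}(N)$ has the element $\frac12$ of order $2$ and $N$ is torsion-free.

(d) The kernel contains the torsion elements $\frac1n$, $n\ge2$, so it is infinite, and (b) applies.

(e) An endomorphism $\alpha$ of a product of two abelian groups has four components. The component $\mathbb{S}(N)\to N^m$ vanishes by (d), applied to each coordinate. The component $N^m\to\mathbb{S}(N)$ vanishes on each coordinate axis by (c), hence everywhere. So $\alpha=\alpha_1\times\alpha_2$, and both factors are bijective because $\alpha$ is.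
\end{proof}

\subsection{Proof of Theorem~\ref{thm:A}}

Let $a\in N\setminus R$, and write $G=G_{a,m}$, $K=K_{a,m}$, $\kappa=\kappa_a$. By Lemma~\ref{lem:strip}, $G$ is definable in $\mathcal{M}$. Suppose that $\varphi$ is an $\langle\mathcal{N},\mathcal{R}\rangle$-definable isomorphism from $G$ onto a group definable in $\mathcal{R}$. By (R1) the latter is $H(R)$ for an $R$-definable group $H$, and $H(N)$ is abelian by transfer and $R$-full by Lemma~\ref{lem:full}(a). By Corollary~\ref{cor:three}, $\varphi$ is $\mathcal{M}$-definable, so by Proposition~\ref{prop:extend} it extends to an $N$-definable isomorphism $\Phi:K\to H(N)$.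

The isomorphism $\Phi\kappa^{-1}:A(N)\to H(N)$ has its graph defined by a formula $\chi(u,h,z)$ with the parameter tuple $z$ evaluated in $N$. The sentence ``for some $z$, the formula $\chi(\cdot,\cdot,z)$ defines the graph of an isomorphism $A\to H$'' has parameters in $R$, because $A$ and $H$ are $R$-definable, and it holds in $\mathcal{N}$. So it holds in $\mathcal{R}$, with a witness $z_0$ from $R$. By transfer again, $\chi(\cdot,\cdot,z_0)$ defines in $\mathcal{N}$ an $R$-definable isomorphism $\Theta:A(N)\to H(N)$, and $\Theta(A(R))=H(R)$.

Let $\alpha=\Theta^{-1}\Phi\kappa^{-1}$, an $N$-definable automorphism of $A(N)$. Then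
\[
\alpha(\kappa(G))=\Theta^{-1}(\varphi(G))=\Theta^{-1}(H(R))=A(R).
\]
Write $\alpha=\alpha_1\times\alpha_2$ as in Lemma~\ref{lem:hom}(e). The bijection $\alpha$ maps $\mathbb{S}(N)\times\{0\}$ onto itself, and both $\kappa(G)$, by \eqref{eq:image}, and $A(R)$ meet this subgroup in $\mathbb{S}(R)\times\{0\}$. Therefore $\alpha_1(\mathbb{S}(R))=\mathbb{S}(R)$. By density choose $x\in R$ with $a\le x<a+1$. Then $(x-a,(1,0,\dots,0))\in\kappa(G)$, so $\alpha_1(x-a)\in\mathbb{S}(R)=\alpha_1(\mathbb{S}(R))$. Since $\alpha_1$ is injective, $x-a\in R$ and $a\in R$, a contradiction.

For the last statement: if $R\ne N$, any $a\in N\setminus R$ gives a counterexample, and if $R=N$, every group definable in $\mathcal{M}$ is definable in $\mathcal{R}$. \qed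

\subsection{Proof of Theorem~\ref{thm:B}}

Let $m=1$ and $K_a=K_{a,1}$. For the classification we need the automorphisms of the two factors explicitly.

\begin{lemma}\label{lem:aut}
An $N$-definable automorphism of $(N,+)$ is multiplication by some $\lambda\in N\setminus\{0\}$. An $N$-definable automorphism of $\mathbb{S}(N)$ is the identity or the inversion of $\mathbb{S}(N)$.
\end{lemma}

\begin{proof}
Let $\alpha_2$ be an automorphism of $(N,+)$ and $\lambda=\alpha_2(1)\neq 0$. The definable subgroup $\{y:\alpha_2(y)=\lambda y\}$ contains $1$, so it is $N$ by Lemma~\ref{lem:hom}(a).

Let $\alpha_1$ be an automorphism of $\mathbb{S}(N)$. Give $\mathbb{S}(N)$ the circle topology, which is the order topology on $(0,1)$ and in which the sets $[0,\varepsilon)\cup(1-\varepsilon,1)$ form a base of neighborhoods of $0$. Translations are homeomorphisms. The map $\alpha_1$ fixes $0$ and permutes $(0,1)$. By (O1) it is continuous at some $u_0\in(0,1)$, and $\alpha_1(u+w)=\alpha_1(u)+\alpha_1(w)$ transports continuity from $u_0$ to every point. So $\alpha_1$ restricts to a continuous definable bijection of $(0,1)$, which is strictly monotone by (O1). Inversion is $u\mapsto1-u$ on $(0,1)$,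 so after composing with it if necessary we may assume that $\alpha_1$ is increasing on $(0,1)$. For each $n\geq 2$, $\alpha_1$ permutes the set $\{\frac1n,\dots,\frac{n-1}n\}$ of nonzero elements of order dividing $n$, and an increasing permutation of a finite ordered set is the identity. Thus the definable subgroup $\{u:\alpha_1(u)=u\}$ is infinite, and it is $\mathbb{S}(N)$ by Lemma~\ref{lem:hom}(b).
\end{proof}

Suppose $R+Ra=R+Rb$. Then $b=\lambda a+r$ with $\lambda\in R\setminus\{0\}$ and $r\in R$: if $a\in R$, then $b\in R$ and we take $\lambda=1$; if $a\notin R$, then $b\notin R$, and in any expression $b=\lambda a+r$ over $R$ we have $\lambda\ne0$. The $R$-linear bijection $(x,y)\mapsto(x',y')=(x+\frac r\lambda y,\ \frac y\lambda)$ of $R^2$ satisfies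
\[
x'-by'=x+\tfrac r\lambda y-(\lambda a+r)\tfrac y\lambda=x-ay .
\]
So it maps $G_a$ onto $G_b$. It is additive and fixes $(1,0)$, so it respects the operations, and it is $\mathcal{M}$-definable.

Conversely, let $\varphi:G_a\to G_b$ be an $\langle\mathcal{N},\mathcal{R}\rangle$-definable isomorphism. By Corollary~\ref{cor:three}, Lemma~\ref{lem:strip} and Proposition~\ref{prop:extend}, it extends to an $N$-definable isomorphism $\Phi:K_a\to K_b$. The automorphism $\alpha=\kappa_b\Phi\kappa_a^{-1}$ of $A(N)$ maps $\kappa_a(G_a)$ onto $\kappa_b(G_b)$, and by Lemmas~\ref{lem:hom}(e) and~\ref{lem:aut} it has the form $\alpha(u,y)=(u',\lambda y)$ with $\lambda\ne0$, where $u'=\sigma u+j$ for a fixed sign $\sigma\in\{1,-1\}$ and some $j\in\{0,1\}$. Choose $x\in R$ with $a\le x<a+1$. Then $(x-a,1)\in\kappa_a(G_a)$, and \eqref{eq:image} applied to its image gives $\lambda\in R$ and $\sigma(x-a)+j+b\lambda\in R$. Hence $\lambda b-\sigma a\in R$ with $\lambda\in R\setminus\{0\}$, and $R+Ra=R+Rb$.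

Finally let $a\in N\setminus R$. A real closed field has no proper algebraic ordered field extension, so $a$ is transcendental over $R$. For $1\le k<n$ we have $a^n\notin R+Ra^k$, so the groups $G_{a^n}$, $n\ge1$, are pairwise non-isomorphic. \qed

\section{Groups of dimension one}\label{sec:C}

Let $G$ be an $\mathcal{M}$-definable group of dimension at most $1$. A finite group with domain in $R^n$ is definable in $\mathcal{R}$, so we assume that $G$ is infinite, and by Lemma~\ref{lem:dim}(c) we assume, transporting the operation, that $G\subseteq R$. The group is not assumed to be abelian. We write it multiplicatively with identity $e$, and put $\lambda_g(x)=gx$, $\rho_g(x)=xg$.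

Two things have to be moved from $N$ to $R$: the endpoints of the intervals that make up $G$, and the seams of the operation. For both we need to know what happens at a point $\xi\in N\setminus R$, which is not a point of $G$ but can be approached from the left and from the right. In Example~\ref{ex:circle}, approaching $-a$ from the right and approaching $1-a$ from the left lead to the same missing point of the group. To make this precise we put a group topology on $G$ (Section~\ref{sec:top}) and compare one-sided approaches by means of Cauchy filters (Sections~\ref{sec:cauchy} and~\ref{sec:sides}). It turns out that they come in pairs, and that with finitely many exceptions the pairs are the expected ones (Section~\ref{sec:cuts}). The exceptions tell us how to glue the intervals into lines and circles, one of which is a normal subgroup $G^0$ of finite index (Section~\ref{sec:G0}). After reparametrizing $G^0$ by $(0,1)_R$ or $[0,1)\cap R$ (Section~\ref{sec:coord}), the operation has no seams outside $R$, because it cannot jump at a missing point (Section~\ref{sec:law}).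

Recall that a \emph{filter} on a set is a nonempty family of nonempty subsets, its \emph{members}, closed under supersets and finite intersections. A nonempty family of nonempty sets in which the intersection of any two contains a third \emph{generates} the filter of all supersets. The filter $\mathcal{F}'$ is \emph{finer} than $\mathcal{F}$ if $\mathcal{F}'\supseteq\mathcal{F}$. If a map $f$ is defined on a member of $\mathcal{F}$, then $f(\mathcal{F})$ is the filter generated by the images of the members contained in its domain. A filter on a topological space \emph{converges} to a point if it is finer than the neighborhood filter of the point; in a Hausdorff space the limit is unique.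

\subsection{A group topology}\label{sec:top}

\begin{proposition}\label{prop:top}
There are finitely many pairwise disjoint open intervals $I_i$ and a Hausdorff group topology on $G$ such that $V=\bigcup_iI_i(R)$ is an open subset of $G$ with finite complement and the induced topology on $V$ is the order topology.
\end{proposition}

\begin{proof}
By Corollary~\ref{cor:three} there is a set $V=\bigcup_iI_i(R)\subseteq G$ of this form with $G\setminus V$ finite. For $x\in V$ let $\mathcal{O}_x$ be the filter on $G$ generated by the sets $(x-\delta,x+\delta)_R\subseteq V$. We want left translations to respect these filters, and we shrink $V$ to achieve this.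

For $x,y\in V$ let $x\sim y$ mean $\lambda_{yx^{-1}}(\mathcal{O}_x)=\mathcal{O}_y$. This is an equivalence relation, since $\lambda_{zy^{-1}}\lambda_{yx^{-1}}=\lambda_{zx^{-1}}$. It says that $\lambda_{yx^{-1}}$ is order-continuous at $x$ and its inverse at $y$, which is an $\varepsilon$-$\delta$ condition over $R$; so $\sim$ is $\mathcal{M}$-definable. Fix $g\in G$. By Lemma~\ref{lem:onevar}(a), near all but finitely many $x\in V$ the injective map $\lambda_g$ agrees with a continuous strictly monotone $R$-definable function, and by Lemma~\ref{lem:onevar}(c) it maps the sets $(x-\delta,x+\delta)_R$ onto the $R$-points of open intervals shrinking to $gx$. Hence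
\begin{equation}\label{eq:sim}
\text{for each }g\in G:\quad gx\in V\text{ and }x\sim gx\text{ for all but finitely many }x\in V.
\end{equation}
Let $E=\{(x,y)\in V^2:x\not\sim y\}$. If $E_x$ were infinite for infinitely many $x$, then $E$ would contain the $R$-points of a box by Lemma~\ref{lem:boxes}(a), and so would its image under the injection $(x,y)\mapsto(yx^{-1},x)$ by Lemma~\ref{lem:boxes}(c). But the fiber of this image over $g$ is $\{x\in V:gx\in V,\ x\not\sim gx\}$, which is finite by \eqref{eq:sim}. So some $E_{x_0}$ is finite. Remove $E_{x_0}$ from $V$, splitting the intervals $I_i$ at its points. Now all elements of $V$ are equivalent to $x_0$, hence to each other, and $V$ still has the required form.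

For $p,q\in V$ we have $q^{-1}\mathcal{O}_q=q^{-1}(qp^{-1})\mathcal{O}_p=p^{-1}\mathcal{O}_p$; call this filter $\mathcal{U}$. Call $T\subseteq G$ open if $T\in g\,\mathcal{U}$ for all $g\in T$. This is a topology, invariant under left translations. If $O\subseteq V$ is order-open, then $O\in\mathcal{O}_q=q\,\mathcal{U}$ for all $q\in O$, so $O$ is open. Thus every member of $\mathcal{O}_p$ contains an open set containing $p$, and every open set containing $p$ belongs to $p\,\mathcal{U}=\mathcal{O}_p$. So $\mathcal{O}_p$ is the neighborhood filter of $p\in V$, the set $V$ is open and carries the order topology, and by left invariance $g\,\mathcal{U}$ is the neighborhood filter of any $g\in G$.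

\emph{Hausdorff.} Given $g\ne g'$, all but finitely many $h\in G$ satisfy $hg,hg'\in V$. Separate $hg$ and $hg'$ by order-open subsets of $V$ and translate back.

\emph{Right translations.} By Lemma~\ref{lem:onevar}(a), $\rho_g$ is order-continuous at all but finitely many $x\in V$, and $xg\in V$ for all but finitely many $x$; so $\rho_g$ is continuous at some $x$. As $\rho_g=\lambda_h\rho_g\lambda_h^{-1}$, it is continuous at every $hx$, that is, everywhere.

\emph{Multiplication.} Let $Q$ be a box with $Q(R)\subseteq V^2$. The set $\{(x,y)\in Q(R):xy\notin V\}$ has finite fibers, so it does not contain the $R$-points of a box. By Lemma~\ref{lem:boxes}(b),(c) there is an $R$-box $Q'\subseteq Q$ such that on $Q'(R)$ the product $xy$ lies in $V$ and is given by a continuous $R$-definable function. So multiplication is continuous at some $(x,y)$. The identity $(gx)(yh)=g(xy)h$, in which all translations are homeomorphisms, gives continuity at every $(gx,yh)$.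

\emph{Inversion.} As for $\rho_g$, inversion is continuous at some $x\in V$ with $x^{-1}\in V$, and $(gx)^{-1}=x^{-1}g^{-1}$ gives continuity at every $gx$.
\end{proof}

From now on $G$ carries this topology, $\mathcal{O}_p$ is the neighborhood filter of $p\in V$, and $\mathcal{U}$ is the neighborhood filter of $e$. For every $p\in V$ we have $\mathcal{U}=p^{-1}\mathcal{O}_p=\mathcal{O}_p\,p^{-1}$. Continuity of the operations at $e$ gives, for each $U\in\mathcal{U}$, some $U'\in\mathcal{U}$ with $U'=U'^{-1}$ and $U'U'U'\subseteq U$; we call such a $U'$ a \emph{third of $U$}. Note that $U'U'\subseteq U$, since $e\in U'$.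

\subsection{Cauchy filters}\label{sec:cauchy}

A set $B\subseteq G$ is \emph{$U$-small} if $B^{-1}B\subseteq U$. A filter $\mathcal{F}$ on $G$ is \emph{Cauchy} if it has a $U$-small member for every $U\in\mathcal{U}$. Cauchy filters $\mathcal{F},\mathcal{F}'$ are \emph{equivalent} if $\mathcal{F}\cap\mathcal{F}'$ is Cauchy, that is, if for every $U\in\mathcal{U}$ there are $B\in\mathcal{F}$ and $B'\in\mathcal{F}'$ with $B\cup B'$ $U$-small.

\begin{lemma}\label{lem:cauchy}
\begin{itemize}
\item[(a)] Equivalence is an equivalence relation on Cauchy filters. A filter finer than a Cauchy filter is Cauchy and equivalent to it. The intersection of finitely many equivalent Cauchy filters is Cauchy.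
\item[(b)] A filter converging to $g$ is Cauchy and equivalent to $g\,\mathcal{U}$. A Cauchy filter equivalent to a filter converging to $g$ converges to $g$.
\item[(c)] Left translations, right translations and conjugations map Cauchy filters to Cauchy filters and preserve equivalence.
\item[(d)] If $\mathcal{F},\mathcal{F}'$ are Cauchy, so is the filter generated by the products $BB'$ with $B\in\mathcal{F}$, $B'\in\mathcal{F}'$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) For transitivity let $\mathcal{F}$ be equivalent to $\mathcal{F}'$ and $\mathcal{F}'$ to $\mathcal{F}''$. Let $U'$ be a third of $U$, and choose $B\in\mathcal{F}$, $B'_1,B'_2\in\mathcal{F}'$, $B''\in\mathcal{F}''$ with $B\cup B_1'$ and $B_2'\cup B''$ both $U'$-small. Pick $z\in B_1'\cap B_2'$. For $x,y\in B\cup B''$ we have $x^{-1}y=(x^{-1}z)(z^{-1}y)\in U'U'\subseteq U$. If $\mathcal{F}'\supseteq\mathcal{F}$, then $\mathcal{F}\cap\mathcal{F}'=\mathcal{F}$, which gives the second claim. For the third, $\mathcal{F}_1\cap\mathcal{F}_2$ is Cauchy and equivalent to the finer filter $\mathcal{F}_1$, hence to all $\mathcal{F}_i$; now use induction.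

(b) The set $gU'$ is $U$-small for a third $U'$ of $U$, so $g\,\mathcal{U}$ is Cauchy, and (a) gives the first claim. For the second, $\mathcal{F}$ is equivalent to $g\,\mathcal{U}$. If $B\in\mathcal{F}$, $B'\in g\,\mathcal{U}$ and $B\cup B'$ is $U$-small, then $g\in B'$ gives $B\subseteq gU$.

(c) We have $(gB)^{-1}(gB)=B^{-1}B$ and $(Bg)^{-1}(Bg)=g^{-1}B^{-1}Bg$, and conjugation is continuous at $e$. These maps are bijections, so they commute with intersections of filters.

(d) Let $U'$ be a third of $U$. Choose a $U'$-small $B'\in\mathcal{F}'$ and $y_0\in B'$, so that $B'\subseteq y_0U'$. Then choose $B\in\mathcal{F}$ that is $y_0U'y_0^{-1}$-small. For $x_i\in B$ and $y_i=y_0u_i\in B'$ with $u_i\in U'$,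
\[
(x_1y_1)^{-1}(x_2y_2)=u_1^{-1}\cdot y_0^{-1}(x_1^{-1}x_2)y_0\cdot u_2\in U'U'U'\subseteq U.\qedhere
\]
\end{proof}

\subsection{Sides and partners}\label{sec:sides}

For $\xi\in N\cup\{-\infty\}$ let $\xi^+$ be the filter on $R$ generated by the sets $(\xi,\eta)_R$, $\eta>\xi$, and for $\xi\in N\cup\{+\infty\}$ let $\xi^-$ be generated by the sets $(\eta,\xi)_R$, $\eta<\xi$. These filters are \emph{germs}, with \emph{endpoint} $\xi$.

\begin{itemize}
\item[(G1)] Finitely many distinct germs have pairwise disjoint members, and every germ has a member avoiding a given finite set.
\item[(G2)] If $X\subseteq R$ is $\mathcal{M}$-definable and $s$ is a germ, then $X\in s$ or $R\setminus X\in s$, by Corollary~\ref{cor:three}. If $X\in s$, we say that $s$ \emph{lies in} $X$.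
\item[(G3)] If $f$ is an $\mathcal{M}$-definable injection from a member of a germ $s$ into $R$, then $f(s)$ is a germ. Indeed, say $s=\xi^+$. By Lemma~\ref{lem:onevar}(a), $f$ agrees on some $(\xi,\eta)_R$ with an $R$-definable $F$ that is continuous and strictly monotone on $(\xi,\eta)$. Let $\zeta=\lim_{x\to\xi^+}F(x)$. By Lemma~\ref{lem:onevar}(c), for $\xi<\eta'<\eta$ the image of $(\xi,\eta')_R$ is the set of $R$-points between $\zeta$ and $F(\eta')$. So $f(s)$ is a germ with endpoint $\zeta$.
\end{itemize}

A \emph{side} is a germ that lies in $G$, or equivalently in $V$; we regard it as a filter on $G$. By (G3), an $\mathcal{M}$-definable bijection of $G$ permutes the sides.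

We first find one interval in which the two sides of every point of $N$ are equivalent and sides of different points are not. For this we would like $x^{-1}x'$ to be a continuous $R$-definable function near the diagonal. Lemma~\ref{lem:boxes} gives such a description only on some box $P\times Q$, which may avoid the diagonal; a right translation by an element $c$ moves the diagonal into the box.

\begin{lemma}[the window]\label{lem:window}
There is an open interval $W$ with endpoints in $R$ and $W(R)\subseteq V$ such that:
\begin{itemize}
\item[(a)] for every $\gamma\in W(N)$ the sides $\gamma^-,\gamma^+$ are Cauchy and equivalent;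
\item[(b)] if a side with endpoint $\gamma\in W(N)$ is equivalent to a side with endpoint $\gamma'\in W(N)$, then $\gamma=\gamma'$;
\item[(c)] if $s_1,\dots,s_r$ are equivalent Cauchy sides, there are $g\in G$ and $\gamma\in W(N)$ such that every $\lambda_g(s_i)$ is $\gamma^-$ or $\gamma^+$.
\end{itemize}
\end{lemma}

\begin{proof}
The set of $(x,y)\in V^2$ with $x^{-1}y\notin V$ has finite fibers. By Lemma~\ref{lem:boxes}(b),(c) there is an $R$-box $P\times Q$ with $(P\times Q)(R)\subseteq V^2$ and a continuous $R$-definable $F$ on $P\times Q$ with $F(x,y)=x^{-1}y\in V$ on $R$-points. Pick $p\in P(R)$, $q\in Q(R)$, and let $c=p^{-1}q\in V$, so that $\rho_c(p)=q$. By Lemma~\ref{lem:onevar}(a) there is $\delta>0$ in $R$ such that $W=(p-\delta,p+\delta)\subseteq P$ and $\rho_c$ agrees on $(p-\delta,p)_R$ and on $(p,p+\delta)_R$ with continuous $R$-definable functions. Together with the value $q$ at $p$ they form an $R$-definable function $S$ on $W$ with $S=\rho_c$ on $W(R)$; this is where $p\in R$ is used. Since $\rho_c$ is continuous at $p$ and $p,q\in V$, the function $S|_{W(R)}$ is order-continuous at $p$, and by transfer $S$ is continuous at $p$. Shrinking $\delta$, we get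 $S(W)\subseteq Q$. Put $D(x,x')=F(x,S(x'))$. This is a continuous $R$-definable function on $W^2$ with $D(x,x')=x^{-1}x'c$ on $R$-points. By transfer, $D(x,x)=c$ and $D(x,\cdot)$ is injective for every $x\in W(N)$. The sets $U^\varepsilon=(c-\varepsilon,c+\varepsilon)_R\,c^{-1}$, with $\varepsilon>0$ in $R$ small, generate $\mathcal{U}$, and for $x,x'\in W(R)$ we have $x^{-1}x'\in U^\varepsilon$ if and only if $|D(x,x')-c|<\varepsilon$.

(a) Given $\varepsilon$, continuity of $D$ at $(\gamma,\gamma)$ gives an open interval $J$ with $\gamma\in J\subseteq W$ and $|D-c|<\varepsilon$ on $J^2$. Then $J(R)$ is $U^\varepsilon$-small and belongs to both $\gamma^-$ and $\gamma^+$.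

(b) For each $\varepsilon$ there are members $B,B'\subseteq W(R)$ of the two sides with $|D-c|<\varepsilon$ on $B\times B'$. The point $(\gamma,\gamma')$ is in the closure of $B\times B'$, so $|D(\gamma,\gamma')-c|\le\varepsilon$. By (R3), $D(\gamma,\gamma')=c=D(\gamma,\gamma)$, and injectivity of $D(\gamma,\cdot)$ gives $\gamma=\gamma'$.

(c) Take $w_1<w_0<w_2$ in $W(R)$ and $U=w_0^{-1}(w_1,w_2)_R\in\mathcal{U}$. By Lemma~\ref{lem:cauchy}(a) there are $B_i\in s_i$ with $B=\bigcup_iB_i$ $U$-small. Pick $y\in B_1$ and put $g=w_0y^{-1}$. Then $gB\subseteq w_0U=(w_1,w_2)_R$, so the sides $\lambda_g(s_i)$ have endpoints in $[w_1,w_2]\subseteq W$. They are equivalent by Lemma~\ref{lem:cauchy}(c), so the endpoints coincide by (b).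
\end{proof}

\begin{lemma}\label{lem:partner}
\begin{itemize}
\item[(a)] Every equivalence class of Cauchy sides has exactly two elements. We call them \emph{partners} and write $s^*$ for the partner of $s$.
\item[(b)] For every $g\in G$ exactly two sides converge to $g$; we call them \emph{the sides of $g$}. They are partners, and their endpoints lie in $R\cup\{\pm\infty\}$. If $g\in V$, they are $g^-$ and $g^+$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $s$ be a Cauchy side, and take $g,\gamma$ as in Lemma~\ref{lem:window}(c) for $s$ alone. Then $\lambda_g^{-1}(\gamma^-)$ and $\lambda_g^{-1}(\gamma^+)$ are distinct sides, equivalent by Lemma~\ref{lem:window}(a), and one of them is $s$. Three distinct equivalent sides would be translated by Lemma~\ref{lem:window}(c) to three distinct elements of $\{\gamma^-,\gamma^+\}$.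

(b) For $p\in V$ the germs $p^-,p^+$ are sides converging to $p$. So $\lambda_{gp^{-1}}(p^-)$ and $\lambda_{gp^{-1}}(p^+)$ are distinct sides converging to $g$. All sides converging to $g$ are equivalent by Lemma~\ref{lem:cauchy}(b), so by (a) there are no others. By (G3) their endpoints are one-sided limits at $p\in R$ of $R$-definable functions, and (R2) applies. For $g\in V$ take $p=g$.
\end{proof}

In Example~\ref{ex:circle} every translation is of the form $x\mapsto x+r$ near each point of $\Gamma_a$, so we may take $V=\Gamma_a$, and $\mathcal{U}$ is generated by the sets $(-\delta,\delta)_R$. The set $(-a,-a+\frac\delta2)_R\cup(1-a-\frac\delta2,1-a)_R$ is $(-\delta,\delta)_R$-small, so $(-a)^+$ and $(1-a)^-$ are partners. They converge to no element, since their endpoints are not in $R$. Translation by $g\in(0,1-a)_R$ maps them to $(g-a)^+$ and $(g-a)^-$.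

\subsection{Finitely many bad cuts}\label{sec:cuts}

Inside an interval $I_i$ the topology is the order topology, but this concerns only points of $R$. At a point $\xi\in I_i\setminus R$ the sides $\xi^-$ and $\xi^+$ may fail to be partners: two unrelated intervals may happen to lie next to each other. The next lemma bounds the number of such $\xi$. The set of them is not obviously definable in $\mathcal{N}$, so we bound it scale by scale, uniformly in the scale.

\begin{lemma}\label{lem:bad}
Let $I$ be one of the intervals $I_i$. For all but finitely many $\xi\in I(N)$ the sides $\xi^-$ and $\xi^+$ are partners, and the exceptions lie outside $R$.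
\end{lemma}

\begin{proof}
Points of $I(R)$ are not exceptions, by Lemma~\ref{lem:partner}(b). Fix $p\in V$ and $\delta_0>0$ in $R$ with $(p-\delta_0,p+\delta_0)_R\subseteq V$. The sets $U_\delta=p^{-1}(p-\delta,p+\delta)_R$, $\delta\in(0,\delta_0)_R$, generate $\mathcal{U}$. The set
\[
T=\{(\delta,x,t)\in R^3:\ 0<\delta<\delta_0,\ x\in I,\ t>0,\ (x-t,x+t)_R\subseteq I(R)\cap xU_\delta\}
\]
is $\mathcal{M}$-definable, so $T=Y(R)$ with $Y$ $N$-definable. For $\delta\in(0,\delta_0)_R$ and $x\in I(R)$ the fiber $T_{(\delta,x)}$ is an initial segment of the positive elements of $R$, nonempty because $xU_\delta\in\mathcal{O}_x$. To measure its length by an $N$-definable function, put, for $\delta\in(0,\delta_0)$ and $x\in I$ in $N$,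
\[
r(\delta,x)=\sup\{t\in(0,1]:\ (0,t)\setminus Y_{(\delta,x)}\text{ is finite}\},\qquad\sup\emptyset=0 .
\]
This is $N$-definable by (O4). Let $\delta,x\in R$. If $t_0\in T_{(\delta,x)}$ and $t_0\le1$, then $(0,t_0)\setminus Y_{(\delta,x)}$ has no $R$-point, so it is finite, and $r(\delta,x)\ge t_0>0$. If $t\in R$ and $0<t<r(\delta,x)$, choose $t'>t$ with $(0,t')\setminus Y_{(\delta,x)}$ finite; then $Y_{(\delta,x)}$ has an $R$-point in $(t,t')$, and since $T_{(\delta,x)}$ is an initial segment, $t\in T_{(\delta,x)}$.

Partition $(0,\delta_0)\times I$ into cells on which $r$ is continuous and either zero or positive, and let $k$ be the number of cells. For each $\delta$ the fibers of the cells partition $I$ into at most $k$ points, the \emph{breakpoints}, and open intervals on which $r(\delta,\cdot)$ is continuous and either zero or positive. For $\delta\in R$ it is positive there, since it is positive at $R$-points.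

Let $\delta\in(0,\delta_0)_R$ and let $\xi\in I$ not be a breakpoint for $\delta$. Choose $t\in R$ with $0<t<r(\delta,\xi)$, and an open interval $J\ni\xi$ in $I$, of length $<t$, on which $r(\delta,\cdot)>t$. For $x,x'\in J(R)$ we have $t\in T_{(\delta,x)}$ and $|x'-x|<t$, so $x'\in xU_\delta$. Thus $J(R)$ is $U_\delta$-small. Let $\mathrm{Bad}_\delta$ be the set of $\xi\in I$ for which there is no open interval $J$ with $\xi\in J\subseteq I$ and $J(R)$ $U_\delta$-small. We have shown $|\mathrm{Bad}_\delta|\le k$. The sets $\mathrm{Bad}_\delta$ increase as $\delta$ decreases, so their union has at most $k$ elements. For $\xi$ outside the union, $\xi^-\cap\xi^+$ has a $U_\delta$-small member for every $\delta$, so $\xi^-$ and $\xi^+$ are Cauchy and equivalent.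
\end{proof}

Split the intervals $I_i$ at the exceptional points. These are not in $R$, so $V$ does not change, and now $V=\bigcup_iI_i(R)$ with finitely many disjoint open intervals $I_i$ such that
\begin{equation}\label{eq:star}
\xi^-\text{ and }\xi^+\text{ are partners for every }i\text{ and every }\xi\in I_i(N).
\end{equation}

\subsection{The subgroup $G^0$}\label{sec:G0}

The sides $\xi^\pm$ with $\xi\in I_i(N)$ are called \emph{interior}, and the sides $(\inf I_i)^+$ and $(\sup I_i)^-$ are the \emph{ends} of $I_i$. By (G2) every side lies in exactly one $I_i(R)$, and it is then an interior side or an end of that $I_i$, and not both. By \eqref{eq:star} interior sides are Cauchy with interior partners. Hence the partner of a Cauchy end is an end, and every side that is not Cauchy is an end; we call such ends \emph{free}.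

Form a graph whose vertices are the intervals $I_i$ and whose edges are the pairs $\{s,s^*\}$ of partnered ends, each joining the intervals to which $s$ and $s^*$ belong; loops and multiple edges are allowed. Every vertex has two ends and every end belongs to at most one edge. So every connected component is either a \emph{path}, with exactly two free ends, or a \emph{cycle}, with at least one edge and no free end. Example~\ref{ex:circle} gives a cycle with one vertex and one loop.

Let $g\in G\setminus V$. Its two sides form an edge: their endpoints lie in $R\cup\{\pm\infty\}$ by Lemma~\ref{lem:partner}(b), and an interior side with endpoint $\xi\in R$ converges to $\xi\in V$, not to $g$. Conversely, if an end converges to $g\in G$, then so does its partner, and $g\notin V$, since the sides of points of $V$ are interior. So an edge either consists of the two sides of a unique point of $G\setminus V$ or does not converge; in the second case we call it a \emph{gap}. For a component $\mathcal{C}$ let $|\mathcal{C}|$ be the union of the sets $I_i(R)$, $I_i\in\mathcal{C}$, and of the points of $G\setminus V$ whose sides form an edge of $\mathcal{C}$. The sets $|\mathcal{C}|$ partition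 $G$.

To see that translations permute the sets $|\mathcal{C}|$, we characterize them without reference to the intervals. Call an $\mathcal{M}$-definable $X\subseteq G$ \emph{saturated} if
\begin{itemize}
\item[(S1)] for every Cauchy side $s$, $s$ lies in $X$ if and only if $s^*$ does;
\item[(S2)] for every $g\in G$, $g\in X$ if and only if the sides of $g$ lie in $X$.
\end{itemize}

\begin{lemma}\label{lem:G0}
The sets $|\mathcal{C}|$ are exactly the minimal nonempty saturated sets. The set $G^0=|\mathcal{C}_e|$ containing $e$ is an infinite normal subgroup of finite index.
\end{lemma}

\begin{proof}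
A side lies in $|\mathcal{C}|$ if and only if it lies in $I_i(R)$ for some $I_i\in\mathcal{C}$, by (G1). Partners lie in the same interval or form an edge, so (S1) holds for $|\mathcal{C}|$. Property (S2) holds for $g\in I_i(R)$, whose sides $g^\pm$ lie in $I_i(R)$, and for $g\notin V$ by definition.

Let $X=Y(R)$ be saturated and fix $i$. By o-minimality, for each $\xi$ the set $Y$ contains or is disjoint from some $(\xi,\eta)$, and $\xi^+$ lies in $X$ exactly in the first case; likewise for $\xi^-$. So $S=\{\xi\in I_i:\xi^+\text{ lies in }X\}$ is $N$-definable. By \eqref{eq:star} and (S1), for $\xi\in S$ the set $Y$ contains $J\setminus\{\xi\}$ for an open interval $J\ni\xi$, and for $\xi\in I_i\setminus S$ it is disjoint from such a set. Hence $S$ and $I_i\setminus S$ are open, and $S$ is empty or equal to $I_i$ by (O3). By (S2), $X\cap I_i(R)=S(R)$ is empty or equal to $I_i(R)$. An end of $I_i$ lies in $X$ exactly in the second case, so by (S1) the same case occurs for intervals joined by an edge, and by (S2) a point of $G\setminus V$ belongs to $X$ exactly when the intervals joined by its edge are contained in $X$. So $X$ is a union of sets $|\mathcal{C}|$, which proves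 the first claim.

Left translations and conjugations are $\mathcal{M}$-definable homeomorphisms of $G$ that permute the sides and, by Lemma~\ref{lem:cauchy}(c), preserve Cauchy sides and partners. So they preserve saturation and permute the sets $|\mathcal{C}|$. For $g\in G^0$ the set $gG^0$ contains $g$ and the set $g^{-1}G^0$ contains $e$, so both equal $G^0$. Thus $G^0$ is closed under products and inverses. Its left cosets are among the finitely many sets $|\mathcal{C}|$, and $hG^0h^{-1}$ is such a set containing $e$, so it is $G^0$. Finally $G^0$ contains some $I_i(R)$.
\end{proof}

\subsection{Coordinates on $G^0$}\label{sec:coord}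

We want to lay out the intervals of $\mathcal{C}_e$ one after the other on $(0,1)$. An interval can be rescaled by an $R$-definable map onto an interval with endpoints in $R$ when its own endpoints lie in $R\cup\{\pm\infty\}$. For convergent ends this holds by Lemma~\ref{lem:partner}(b). Free ends are handled by the next lemma, and gaps will be covered by translates of pieces of the window.

\begin{lemma}\label{lem:free}
The endpoint of a free end in $\mathcal{C}_e$ lies in $R\cup\{\pm\infty\}$.
\end{lemma}

\begin{proof}
Let $s$ be a free end in $\mathcal{C}_e$ with endpoint $\beta\in N\setminus R$. Then $\mathcal{C}_e$ is a path, and exactly two sides lying in $G^0$ are not Cauchy. The group $G^0$ permutes these two sides by left translation, and it is infinite, so $\lambda_g(s)=s$ for some $g\ne e$ in $G^0$. On a member of $s$, $\lambda_g$ agrees with an $R$-definable $F$, which by Lemma~\ref{lem:onevar}(b) is continuous on an open interval around $\beta$. By (G3) the endpoint of $\lambda_g(s)$ is $F(\beta)$, so $F(\beta)=\beta$. By (R2) the $R$-definable set $\{z:F(z)=z\}$ contains an open interval around $\beta$. Hence $gx=x$ for some $x\in G$, contrary to $g\ne e$.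
\end{proof}

A \emph{chart} is an $\mathcal{M}$-definable injection $\theta:J(R)\to G^0$, with $J$ an open interval, such that for every $\gamma\in J(N)$ the sides $\theta(\gamma^-),\theta(\gamma^+)$ are partners, and converge to $\theta(\gamma)$ if $\gamma\in R$. Its \emph{ends} are the sides $\theta((\inf J)^+)$ and $\theta((\sup J)^-)$. Here are the charts we use. The inclusion of $J(R)$ is a chart for every open interval $J\subseteq I_i\in\mathcal{C}_e$, by \eqref{eq:star}. The restriction of $\lambda_g^{-1}$ to $J(R)$ is a chart if $J\subseteq W$ and $g^{-1}J(R)\subseteq G^0$, by Lemmas~\ref{lem:window}(a) and~\ref{lem:cauchy}(c). If $\theta$ is a chart, so are $\lambda_h\theta$ for $h\in G^0$, and $\theta\circ\mu$ for a continuous strictly monotone $R$-definable bijection $\mu:J'\to J$ of open intervals, since $\mu$ maps $\{\gamma^-,\gamma^+\}$ onto $\{\mu(\gamma)^-,\mu(\gamma)^+\}$.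

\begin{proposition}\label{prop:coord}
For $P=(0,1)$ or $P=[0,1)$ there is an $\mathcal{M}$-definable bijection $\theta:P(R)\to G^0$ whose restriction to $(0,1)_R$ is a chart. If $P=[0,1)$, then $\theta(0)=e$, and $\theta(0^+)$, $\theta(1^-)$ are the two sides of $e$.
\end{proposition}

\begin{proof}
\emph{Covering a gap.} Let $\{s,s^*\}$ be a gap in $\mathcal{C}_e$, with $s$ an end of $I_i$ and $s^*$ an end of $I_j$; possibly $i=j$. By Lemma~\ref{lem:window}(c) there are $g\in G$ and $\gamma\in W(N)$ with $\lambda_g(s)=\gamma^-$ and $\lambda_g(s^*)=\gamma^+$, after exchanging $s$ and $s^*$ if necessary. We have $\gamma\notin R$, for otherwise $\gamma^-$ would converge to $\gamma\in V$ and $s$ to $g^{-1}\gamma$. On the $R$-points of some $(\eta,\gamma)\subseteq W$ the map $\lambda_g^{-1}$ agrees with a continuous strictly monotone $R$-definable $F$, whose limit at $\gamma$ is the endpoint of $s$ by (G3). For $\gamma_1\in(\eta,\gamma)_R$ close to $\gamma$, the point $y_1=g^{-1}\gamma_1=F(\gamma_1)$ lies in $I_i(R)$, and by Lemma~\ref{lem:onevar}(c) $\lambda_g^{-1}$ maps $(\gamma_1,\gamma)_R$ onto the set of $R$-points between $y_1$ and the endpoint of $s$; call this set the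 \emph{tail} of $I_i(R)$ at $s$. The same argument on the right of $\gamma$ gives $\gamma_2\in W(R)$, $\gamma_2>\gamma$, such that $y_2=g^{-1}\gamma_2\in I_j(R)$ and $\lambda_g^{-1}$ maps $(\gamma,\gamma_2)_R$ onto the tail of $I_j(R)$ between $y_2$ and the endpoint of $s^*$. Since $\gamma\notin R$, the map $\lambda_g^{-1}$ sends $(\gamma_1,\gamma_2)_R$ onto the union of the two tails. It is a chart, and its ends $\lambda_g^{-1}(\gamma_1^+)$, $\lambda_g^{-1}(\gamma_2^-)$ converge to $y_1$, $y_2$. We call $y_1,y_2$ \emph{separating points}. Do this for all gaps in $\mathcal{C}_e$, choosing by (G1) the $\gamma_1,\gamma_2$ so close to $\gamma$ that the tails, each taken together with its separating point, are pairwise disjoint.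

\emph{The new decomposition.} For $I_i\in\mathcal{C}_e$ let $I_i'\subseteq I_i$ be the open interval obtained by moving the endpoint of each end that belongs to a gap to the corresponding separating point; it is nonempty by the disjointness just arranged. Let $Z$ consist of the points of $G^0\setminus V$ and the separating points. Then $G^0$ is the disjoint union of $Z$, the sets $I_i'(R)$, and the images of the gap charts. So we have finitely many charts $\theta_l:J_l(R)\to G^0$, namely the inclusions of the $I'_i(R)$ and the gap charts, whose images partition $G^0\setminus Z$. The endpoints of all $J_l$ lie in $R\cup\{\pm\infty\}$: an endpoint of $I'_i$ is a separating point, or the endpoint of a free end (Lemma~\ref{lem:free}), or the endpoint of a convergent end (Lemma~\ref{lem:partner}(b)); and $\gamma_1,\gamma_2\in R$. Each end of a chart is free or converges to a point of $Z$, and the two sides of each $z\in Z$ are ends of charts: for $z\notin V$ they form an edge of $\mathcal{C}_e$ that is not a gap, and for a separating point $z\in I_i(R)$ one is the end of $I'_i$ at $z$ and the other is an end of the gap chart.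

\emph{Concatenation.} Join two charts along $z\in Z$ if the sides of $z$ are ends of them. The resulting graph arises from $\mathcal{C}_e$ by inserting one new vertex on each gap, so it is again a path or a cycle, and its edges are the points of $Z$. Number the charts $\theta_1,\dots,\theta_n$ in order, with $z_l$ joining $\theta_l$ and $\theta_{l+1}$ for $1\le l<n$, and, in the case of a cycle, with $z_0$ joining $\theta_n$ and $\theta_1$. Since the endpoints of $J_l$ lie in $R\cup\{\pm\infty\}$, there are increasing and decreasing continuous semialgebraic bijections $(\frac{l-1}n,\frac ln)\to J_l$ defined over $R$. Choose one of them, $\mu_l$, so that the ends are matched along the graph: $\theta_l\mu_l((\frac ln)^-)$ and $\theta_{l+1}\mu_{l+1}((\frac ln)^+)$ are the sides of $z_l$ for $1\le l<n$, and for a cycle $\theta_n\mu_n(1^-)$ and $\theta_1\mu_1(0^+)$ are the sides of $z_0$. Let $\theta=\theta_l\mu_l$ on $(\frac{l-1}n,\frac ln)_R$ and $\theta(\frac ln)=z_l$, with $P=(0,1)$ for a path and $P=[0,1)$ for a cycle. Then $\theta:P(R)\to G^0$ is an $\mathcal{M}$-definable bijection, and its restriction to $(0,1)_R$ is a chart; at the points $\frac ln$ this follows from Lemma~\ref{lem:partner}(b).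 For a cycle, replace $\theta$ by $\lambda_{z_0}^{-1}\theta$ to get $\theta(0)=e$.
\end{proof}

From now on we identify $G^0$ with $P(R)$ via $\theta$. A filter on $P(R)$ is called Cauchy if the filter on $G$ generated by its image is Cauchy, and equivalence is understood in the same way. For $\gamma\in(0,1)$ in $N$ let $\mathcal{P}_\gamma$ be the filter on $P(R)$ generated by the sets $J(R)$, with $J$ an open interval and $\gamma\in J\subseteq(0,1)$. If $P=[0,1)$, let $\mathcal{P}_0$ be generated by the sets $\{0\}\cup(0,\eta)_R\cup(1-\eta,1)_R$. The next statement says that the points of $P(N)$ are distinct points ``of the completion'' of $G^0$.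

\begin{corollary}\label{cor:points}
The filters $\mathcal{P}_\gamma$, $\gamma\in P(N)$, are Cauchy and pairwise inequivalent.
\end{corollary}

\begin{proof}
For $\gamma\notin R$ we have $\mathcal{P}_\gamma=\gamma^-\cap\gamma^+$, which is Cauchy because the two sides are partners. For $\gamma\in R$, a neighborhood of $\gamma$ in $G$ contains $\gamma$ and members of its two sides, so $\mathcal{P}_\gamma$ converges to $\gamma$ and is Cauchy by Lemma~\ref{lem:cauchy}(b); for $\gamma=0$ the two sides are $0^+$ and $1^-$. Each $\mathcal{P}_\gamma$ has two sides finer than it. If $\mathcal{P}_\gamma$ and $\mathcal{P}_{\gamma'}$ were equivalent for $\gamma\ne\gamma'$, four distinct sides would be equivalent by Lemma~\ref{lem:cauchy}(a), contrary to Lemma~\ref{lem:partner}(a).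
\end{proof}

\subsection{The group law is definable in $\mathcal{R}$}\label{sec:law}

\begin{proposition}\label{prop:law}
The multiplication $P(R)^2\to P(R)$ of $G^0$ is definable in $\mathcal{R}$. For every $h\in G$, the map $P(R)\to P(R)$, $y\mapsto hyh^{-1}$, is definable in $\mathcal{R}$.
\end{proposition}

\begin{proof}
Let $f$ be one of these maps, and let $n\in\{2,1\}$ be its number of arguments. If $P=[0,1)$ and one argument is $0=e$, then $f$ is given by $f(0,y)=y$, $f(x,0)=x$, or $f(0)=0$. So it suffices to consider $f$ on $(0,1)_R^n$. For $v\in(0,1)^n$ with coordinates in $N$, let $\mathcal{V}_v$ be the filter on $(0,1)_R^n$ generated by the sets $B(R)$ with $B$ a box, $v\in B\subseteq(0,1)^n$. The filter $f(\mathcal{V}_v)$ is Cauchy: for multiplication it is generated by the products of members of $\mathcal{P}_{v_1}$ and $\mathcal{P}_{v_2}$, and for conjugation it is the conjugate of $\mathcal{P}_v$; use Corollary~\ref{cor:points} and Lemma~\ref{lem:cauchy}(d),(c).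

By Lemma~\ref{lem:piecewise} there are finitely many $R$-definable functions $F_j$ such that at each point of $(0,1)_R^n$, $f$ agrees with one of them. Partition $(0,1)^n$ into $R$-definable cells such that on each cell $C$ every $F_j$ is nowhere defined or everywhere defined and continuous; in the latter case $F_j(C)\subseteq(0,1)$, or $F_j(C)=\{0\}$, or $F_j(C)\cap[0,1)=\emptyset$; and any two of the functions defined on $C$ agree everywhere or nowhere on $C$. We show that on each $C(R)$ the map $f$ is given by a single $F_j$. By (R1) this proves the proposition.

Fix $C$. Among the $F_j$ that are defined on $C$ with $F_j(C)\subseteq P$, keep one representative of each restriction to $C$, and for these $j$ let $C_j=\{v\in C(R):f(v)=F_j(v)\}$. The $C_j$ are $\mathcal{M}$-definable and partition $C(R)$. Let $O_j$ be the closure of $C_j$ in $C=C(N)$. The finitely many $O_j$ cover $C$ by (R4).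

\emph{The $O_j$ are pairwise disjoint.} Let $v\in O_j$. The sets $f(B\cap C_j)$, $B\in\mathcal{V}_v$, are nonempty and generate a filter $\mathcal{F}$ finer than $f(\mathcal{V}_v)$. It is also finer than $\mathcal{P}_{F_j(v)}$. Indeed, if $F_j(C)\subseteq(0,1)$ and $J$ is an open interval around $F_j(v)$, then continuity of $F_j|_C$ at $v$ gives a box $B\ni v$ with $F_j(B\cap C)\subseteq J$, so $f(B\cap C_j)\subseteq J(R)$; and if $F_j(C)=\{0\}$, then $\{0\}\in\mathcal{F}$. By Lemma~\ref{lem:cauchy}(a), $\mathcal{P}_{F_j(v)}$ is equivalent to $f(\mathcal{V}_v)$. If also $v\in O_l$ with $l\ne j$, then $\mathcal{P}_{F_j(v)}$ and $\mathcal{P}_{F_l(v)}$ are equivalent, while $F_j(v)\ne F_l(v)$. This contradicts Corollary~\ref{cor:points}.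

Thus the $O_j$ are finitely many disjoint closed sets covering $C$, so they are also open in $C$, and $O_j(R)=C_j$. Since $N$ need not be connected in the order topology, we can conclude only through definable connectedness, and for that we need the following.

\emph{The $O_j$ are $N$-definable.} Let $\pi$ be a coordinate projection mapping $C$ homeomorphically onto an open cell $C'\subseteq N^k$; it maps $C(R)$ onto $C'(R)$ by (R1). If $k=0$, then $C$ is a point and there is nothing to prove. Let $O_j'=\pi(O_j)$. It is open in $N^k$, it is the closure of $\pi(C_j)$ in $C'$, and its set of $R$-points is $\pi(C_j)$, which is a trace $Y_j(R)$. We claim that for $w\in C'$,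
\[
w\in O'_j\iff\text{there is a box }B\text{ with }w\in B\subseteq C'\text{ and }\dim(B\setminus Y_j)<k .
\]
If $w\in O'_j$, take a box $B$ with $w\in B\subseteq O'_j$; then $B\setminus Y_j$ has no $R$-point, so it has dimension $<k$ by (R3). Conversely, if $B$ is as on the right, then for every box $B'$ with $w\in B'\subseteq B$ the set $B'\cap Y_j$ has dimension $k$, so it has an $R$-point, which lies in $\pi(C_j)$; hence $w$ is in the closure of $\pi(C_j)$. The right-hand side is an $N$-definable condition on $w$ by (O4), so $O_j'$ and $O_j$ are $N$-definable.

Since $C$ is definably connected, exactly one $O_j$ is nonempty, and $f=F_j$ on $C(R)$.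
\end{proof}

\subsection{Proof of Theorem~\ref{thm:C}}

By Proposition~\ref{prop:law}, $P(R)$ with the multiplication of $G^0$ is a group definable in $\mathcal{R}$. Let $g_1,\dots,g_q$ represent the cosets of the normal subgroup $G^0$ in $G$, write $g_ig_j=c_{ij}\,g_{k(i,j)}$ with $c_{ij}\in G^0$, and let $\sigma_i(y)=g_iyg_i^{-1}$ for $y\in G^0$. For $x,y\in G^0$,
\[
(xg_i)(yg_j)=x\,(g_iyg_i^{-1})\,g_ig_j=x\,\sigma_i(y)\,c_{ij}\;g_{k(i,j)} .
\]
So under the $\mathcal{M}$-definable bijection $P(R)\times\{1,\dots,q\}\to G$, $(x,i)\mapsto\theta(x)g_i$, the operation of $G$ becomes
\[
(x,i)(y,j)=\bigl(x\cdot\sigma_i(y)\cdot c_{ij},\ k(i,j)\bigr).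
\]
The multiplication of $P(R)$ and the finitely many maps $\sigma_i$ are definable in $\mathcal{R}$ by Proposition~\ref{prop:law}, and the $c_{ij}$ are elements of $P(R)$. Hence $G$ is $\mathcal{M}$-definably isomorphic to a group definable in $\mathcal{R}$, and the isomorphism is $\langle\mathcal{N},\mathcal{R}\rangle$-definable by Corollary~\ref{cor:three}. \qed

\begin{remark}
Dimension one enters through finiteness: there are only finitely many gaps, so each can be covered by a chart of its own, using its own parameters $g,\gamma_1,\gamma_2$ from $R$. In $G_a$ the fiber over $y$ is cut at $ay$, which lies outside $R$ for every $y\in R\setminus\{0\}$ when $a\notin R$, and the computation in Section~\ref{sec:idea} shows that one cannot even choose a point in each fiber by an $\mathcal{M}$-definable function.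
\end{remark}

\begin{thebibliography}{9}

\bibitem{vdD}
L. van den Dries, \emph{Dense pairs of o-minimal structures}, Fund. Math. 157 (1998), 61--78.

\bibitem{Eleftheriou}
Pantelis E. Eleftheriou, \emph{Groups definable in weakly o-minimal non-valuational structures}, arXiv:2001.08209 (2020).

\end{thebibliography}
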